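# Approximate tangent planes and rectifiability under a lower density bound

## Blocks of mass and a point mass on the $x$-axis

We start in the plane, with measures on the $x$-axis. Let $s_k=2^{-k^2}$ for $k\ge1$. Then $s_{k+1}=2^{-2k-1}s_k\le s_k/8$, so the intervals $I_k=[s_k,2s_k]$ are pairwise disjoint and shrink towards $0$. Let $\mu$ be the measure on the $x$-axis that has density $k$ with respect to length on $I_k$, for every $k$, and no other mass. The block $I_k$ has mass $m_k=ks_k$. Since
$$\frac{m_{k+1}}{m_k}=\frac{k+1}{k}\,2^{-2k-1}\le 2\cdot\frac18=\frac14,\qquad\text{we get}\qquad \sum_{j\ge k}m_j\le\frac43\,m_k .$$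

How much mass does a small disc $B(0,r)$ contain, compared with $r$? For $r=2s_k$ the disc contains the block $I_k$, so $\mu(B(0,2s_k))/(2s_k)\ge k/2$, which tends to $\infty$. For $r=s_k$ the disc meets the block $I_k$ only in a null set and contains all later blocks, so
$$\frac{\mu(B(0,s_k))}{s_k}=\frac1{s_k}\sum_{j\ge k+1}m_j\le\frac43\,(k+1)\,2^{-2k-1}\longrightarrow0 .$$
At this one point the ratio $\mu(B(0,r))/r$ has lower limit $0$ and upper limit $\infty$.

Now look at directions. From any point of the $x$-axis, all the mass is seen exactly horizontally. A double cone around the vertical direction, even a very wide one, contains none of it as long as it avoids the horizontal direction. So the measure has a perfect tangent line at every point of its support, although its densities at $0$ could not be worse. The measure is harmless all the same: it is absolutely continuous with respect to length on a line.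

Replace $\mu$ by the point mass $\delta_0$. Again every cone with vertex $0$ has measure zero (the vertex does not belong to an open cone), so the tangent test is passed, and this time by every line through $0$. But $\delta_0$ is not absolutely continuous with respect to length. Its ratio is $1/r$, with lower and upper limits both $\infty$.

So "almost no mass off some line, at small scales" does not alone make a measure live on curves and be absolutely continuous with respect to length there; some density has to be finite. A theorem of Federer, recalled below, says that finiteness of the *upper* limit of the ratio is enough, if the tangent is also required to be unique. The block measure shows that at a given point the two limits can be far apart. This leads to the question of these notes: if we know only that the *lower* limit is finite, and that a tangent plane exists, is the measure still rectifiable?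

## Cones, densities, tangent planes

Throughout, $0<n<d$ are integers and $G(d,m)$ is the Grassmannian of $m$-dimensional linear subspaces of $\mathbb R^d$. We write $B(x,r)$ for the closed ball and $U(x,r)$ for the open ball, $\omega_n$ for the volume of the unit ball of $\mathbb R^n$, and $P_V$ for the orthogonal projection onto $V$. We say that $\mu$ is *carried by* a set if the complement is $\mu$-null.

**Definition (cones).** For $x\in\mathbb R^d$, $V\in G(d,m)$ and $\alpha\in(0,1)$,
$$K(x,V,\alpha)=\{y:\ \operatorname{dist}(y,V+x)<\alpha|x-y|\},\qquad K(x,V,\alpha,r)=K(x,V,\alpha)\cap U(x,r).$$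

We use this with $m=d-n$. If $P=P_{V^\perp}$, then $\operatorname{dist}(y,V+x)=|P(y-x)|$, so the cone consists of the $y$ whose displacement $y-x$ is nearly killed by $P$. For $n=1$, $d=2$ and $V$ the vertical axis, $K(0,V,\alpha)=\{|y_1|<\alpha|y|\}$: the directions making an angle less than $\arcsin\alpha$ with the vertical. The vertex is never in the cone, and the cone relation is symmetric: $y\in K(x,V,\alpha)$ if and only if $x\in K(y,V,\alpha)$.

**Definition (densities).** For a Radon measure $\mu$ on $\mathbb R^d$ and $x\in\operatorname{supp}\mu$,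
$$\Theta^n_*(\mu,x)=\liminf_{r\to0}\frac{\mu(B(x,r))}{r^n},\qquad\Theta^{n,*}(\mu,x)=\limsup_{r\to0}\frac{\mu(B(x,r))}{r^n}.$$
If they agree, the common value, possibly $\infty$, is $\Theta^n(\mu,x)$.

Open or closed balls give the same limits, because $U(x,r)\subset B(x,r)\subset U(x,(1+\varepsilon)r)$ and replacing $r$ by $(1+\varepsilon)r$ changes $r^n$ by the factor $(1+\varepsilon)^n$, with $\varepsilon>0$ arbitrary. The same sandwich shows that it does not matter for limits whether truncated cones are cut off by open or closed balls.

**Definition (approximate tangent plane).** A plane $W\in G(d,n)$ is an approximate tangent plane to $\mu$ at $x\in\operatorname{supp}\mu$ if $\Theta^{n,*}(\mu,x)>0$ and, for every $\alpha\in(0,1)$,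
$$\lim_{r\to0}\frac{\mu(K(x,W^\perp,\alpha,r))}{r^n}=0 .$$

For $\alpha$ close to $1$ the cone $K(x,W^\perp,\alpha)$ contains everything except directions close to $W$. For instance, let $\mu$ be length on the union of the two coordinate axes of $\mathbb R^2$. At every point other than $0$ the axis through that point is an approximate tangent line. At $0$ there is none: given a line $W$, one of the axes, with unit vector $u$ say, is not $W$, so $|P_Wu|<1$; for $\alpha\in(|P_Wu|,1)$ this axis without the origin lies in $K(0,W^\perp,\alpha)$, and the cone has mass at least $2r$ in $U(0,r)$. One exceptional point does not matter, as all conditions are imposed almost everywhere.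

**Definition (rectifiability).** A measurable set $E\subset\mathbb R^d$ is $n$-rectifiable if there are countably many Lipschitz maps $f_i:\mathbb R^n\to\mathbb R^d$ with $\mathcal H^n(E\setminus\bigcup_if_i(\mathbb R^n))=0$. A Radon measure $\mu$ is $n$-rectifiable if $\mu\ll\mathcal H^n$ and $\mu(\mathbb R^d\setminus E)=0$ for some $n$-rectifiable set $E$.

The block measure is $1$-rectifiable, with $E$ the $x$-axis. The point mass $\delta_0$ is not, since $\mathcal H^1(\{0\})=0$.

**Definition (Lipschitz graph).** A Lipschitz graph is a set $\Gamma=\{v+g(v):v\in V^\perp\}$ with $V\in G(d,d-n)$ and $g:V^\perp\to V$ Lipschitz.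

It is closed and is a Lipschitz image of $\mathbb R^n$. Graphs and cones are linked as follows. If a set $A$ satisfies $|P(a-b)|\ge c|a-b|$ for all $a,b\in A$, with $P=P_{V^\perp}$ and $c>0$, then $A$ lies in a Lipschitz graph. Indeed $P|_A$ is injective, the map $Pa\mapsto P_Va$ on $P(A)$ has Lipschitz constant at most $1/c$, and by McShane's theorem its coordinates extend to Lipschitz functions on all of $V^\perp$. The hypothesis says exactly that no point of $A$ lies in the cone $K(a,V,c)$ of another point $a\in A$.

**Textbook facts.** We write [M] for Mattila, *Geometry of Sets and Measures in Euclidean Spaces*. Five facts will be used.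

1. *$5r$-covering lemma.* A family of closed balls in $\mathbb R^m$ with bounded radii has a countable disjoint subfamily whose five-fold enlargements cover the union of the family.
2. *Vitali covering theorem for Radon measures* ([M, Thm 2.8]). Let $\nu$ be a Radon measure on $\mathbb R^m$ and let each point of $A$ be the center of arbitrarily small closed balls of a family. Then countably many disjoint balls of the family cover $\nu$-almost all of $A$.
3. *Density theorem* ([M, Cor. 2.14]). For $N$ Borel, $\mu(N\cap B(x,\rho))/\mu(B(x,\rho))\to1$ as $\rho\to0$ for $\mu$-a.e. $x\in N$. More generally, Radon–Nikodym densities are limits of ratios on balls ([M, Thm 2.12]).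
4. *Density of rectifiable sets* ([M, Thm 16.2]). If $E$ is $n$-rectifiable and $\mathcal H^n(E)<\infty$, then $\mathcal H^n(E\cap B(x,r))/r^n\to\kappa_n$ for $\mathcal H^n$-a.e. $x\in E$, where $\kappa_n\in(0,\infty)$ depends only on $n$ and the normalization of $\mathcal H^n$.
5. *Federer's theorem.* If $\mu$ is a finite Radon measure with $0<\Theta^{n,*}(\mu,x)<\infty$ for $\mu$-a.e. $x$, then $\mu$ is $n$-rectifiable if and only if for $\mu$-a.e. $x$ there is a unique approximate tangent plane to $\mu$ at $x$.

## A cone criterion and its consequences

The question, posed in Damian Dąbrowski, "Cones, rectifiability, and singular integral operators", arXiv:2006.14432 (2020), is now precise. Let $\mu$ be a Radon measure with $\Theta^{n,*}(\mu,x)>0$ and $\Theta^n_*(\mu,x)<\infty$ for $\mu$-a.e. $x$, and with an approximate tangent plane at $\mu$-a.e. $x$. Is $\mu$ then $n$-rectifiable? **The answer is yes.** It comes from a statement that asks for less than a tangent plane: one cone around one plane, with small but not vanishing mass. Put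
$$C_n=2\cdot33^n,\qquad c_n=1/C_n .$$

**Theorem 1.** Let $\mu$ be a Radon measure on $\mathbb R^d$, and let $\mathcal G$ be the set of $x\in\operatorname{supp}\mu$ for which there are $V\in G(d,d-n)$ and $\alpha\in(0,1)$ with
$$\limsup_{r\to0}\frac{\mu(K(x,V,\alpha,r))}{(\alpha r)^n}<c_n\,\Theta^{n,*}(\mu,x)\tag{1}$$
(the right side may be $+\infty$). Then $\mathcal G$ is Borel and

1. $\mu|_{\mathcal G}$ is carried by a countable union of Lipschitz graphs;
2. $\mu|_{\mathcal G\cap\{\Theta^n_*(\mu,\cdot)<\infty\}}$ is $n$-rectifiable;
3. for $\mu$-a.e. $x\in\mathcal G$ the limit $\Theta^n(\mu,x)$ exists in $(0,\infty]$.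

If $W$ is an approximate tangent plane at $x$, then (1) holds with $V=W^\perp$ and any $\alpha$: the left side is $0$ and the right side is positive. Under the hypotheses of the question, $\mathcal G\cap\{\Theta^n_*<\infty\}$ therefore has full measure, and part 2 says that $\mu$ is $n$-rectifiable.

**Theorem 2.** For a Radon measure $\mu$ on $\mathbb R^d$ the following are equivalent:

- (i) $\mu$ is $n$-rectifiable;
- (ii) for $\mu$-a.e. $x$: $\Theta^n_*(\mu,x)<\infty$ and there is an approximate tangent plane to $\mu$ at $x$;
- (iii) for $\mu$-a.e. $x$: $\Theta^n_*(\mu,x)<\infty$ and (1) holds for some $V,\alpha$;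
- (iv) for $\mu$-a.e. $x$: $\Theta^n(\mu,x)$ exists in $(0,\infty)$ and there is a unique approximate tangent plane to $\mu$ at $x$.

In particular, finite upper density and uniqueness of the tangent plane are consequences of the hypotheses of the question. They need not be assumed.

**Proposition 3.**

- (a) The condition $\Theta^n_*<\infty$ cannot be dropped in (ii).
- (b) For every $0<n<d$ there are a compactly supported Radon measure $\mu$ with $cr^n\le\mu(B(x,r))\le Cr^n$ for $x\in\operatorname{supp}\mu$ and $0<r<1$, which charges no Lipschitz graph, and a plane $V\in G(d,d-n)$, such that $\mu(K(x,V,\alpha,r))\le C(\alpha r)^n$ for all $x,\alpha,r$. Hence in (1) the factor $\alpha^n$ cannot be replaced by $\alpha^p$ with $p<n$ (with any positive constant in place of $c_n$), and $c_n$ cannot be replaced by an arbitrarily large constant.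

## Points with mass at every scale, and where they are missing

One could try to use Federer's theorem on the part of $\mu$ where $\Theta^{n,*}<\infty$. Leave aside the uniqueness of the tangent. The part left over is $\{\Theta^{n,*}=\infty\}$, and this set is always $\mathcal H^n$-null. To see this, fix $k$, $M$ and $\delta<1$. Each $x\in B(0,k)$ of infinite upper density has a ball $B(x,r)$ with $r<\delta$ and $\mu(B(x,r))\ge Mr^n$. Choosing disjoint balls $B(x_i,r_i)$ whose five-fold enlargements cover these points, we get
$$\sum_i(10r_i)^n\le10^nM^{-1}\sum_i\mu(B(x_i,r_i))\le10^nM^{-1}\mu(B(0,k+1)).$$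
The left side bounds, up to a normalizing constant, the size of the set at scale $10\delta$. Let $\delta\to0$ and then $M\to\infty$. So the answer "yes" forces $\mu\{\Theta^{n,*}=\infty\}=0$, and this cannot be assumed: we need an argument for rectifiability without an upper density bound.

The direct argument is to show that points sharing the same constants lie on a Lipschitz graph. Suppose that for some $\eta,\varepsilon,r_0>0$ a set $A$ satisfies
$$\mu(B(y,r))\ge\eta r^n,\qquad\mu(K(y,V,\alpha,r))\le\varepsilon r^n\qquad(y\in A,\ 0<r<r_0),$$
with $\varepsilon<\eta(\alpha/8)^n$. Let $x,y\in A$ with $t=|x-y|\in(0,r_0/2)$ and suppose that $y\in K(x,V,\alpha/2)$. For $z\in B(y,\alpha t/4)$,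
$$|P(z-x)|<\tfrac{\alpha t}2+\tfrac{\alpha t}4=\tfrac{3\alpha t}4\le\alpha|z-x|,\qquad\text{since }|z-x|\ge t-\tfrac{\alpha t}4\ge\tfrac{3t}4,$$
and $|z-x|\le\frac54t<2t$. So $B(y,\alpha t/4)\subset K(x,V,\alpha,2t)$, and
$$\eta(\alpha t/4)^n\le\mu(B(y,\alpha t/4))\le\varepsilon(2t)^n,$$
contrary to the choice of $\varepsilon$. Hence $|P(x-y)|\ge\frac\alpha2|x-y|$, and the part of $A$ in any ball of diameter less than $r_0/2$ lies in a Lipschitz graph. No upper density bound was used. This would settle part 1 of Theorem 1 at points with an approximate tangent plane and $\Theta^n_*>0$.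

The argument needs $y$ to have mass at the particular scale $\alpha|x-y|/4$, a scale dictated by another point $x$. But the hypothesis is $\Theta^{n,*}>0$: it gives mass only along some sequence of radii, which depends on $y$. In the block measure, the origin carries a vanishing proportion of mass at every radius $s_k$. So the point $y$ may be invisible in the cone of $x$ at exactly the scale that matters, and there is no contradiction.

The way out is not to seek a contradiction at each pair of points. We allow bad pairs, where one point of $A$ lies in the cone of another, and bound from above the total mass of all points that belong to bad pairs. This needs only upper bounds for cones. It is a version of a classical cone and projection lemma for purely unrectifiable sets; compare [M, Lemma 15.13] and its proof. The positive upper density enters only afterwards, and only once.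

## Two cones cover a cylinder

**Lemma 4.** Let $V\in G(d,d-n)$, $P=P_{V^\perp}$, $\alpha\in(0,1)$, $\lambda,r_0>0$, let $\mu$ be a Radon measure, and let $A$ be a Borel set with
$$\mu(K(a,V,\alpha,r))\le\lambda(\alpha r)^n\qquad(a\in A,\ 0<r<r_0).\tag{2}$$
Let $x_0\in\mathbb R^d$, $0<3\rho<r_0$ and $A'=A\cap B(x_0,\rho)$. Then $A'=A_0\sqcup A_1$ with $A_0,A_1$ Borel, $A_0$ contained in a Lipschitz graph, and $\mu(A_1)\le C_n\lambda\rho^n$.

**Step 1: separate the points with empty narrow cones from the rest.** Let
$$A_0=\{a\in A':\ A'\cap K(a,V,\alpha/4)=\emptyset\},\qquad A_1=A'\setminus A_0 .$$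
By symmetry of cones, $A_1=A'\cap\bigcup_{y\in A'}K(y,V,\alpha/4)$. This is relatively open in $A'$, so $A_0$ and $A_1$ are Borel. For $a,b\in A_0$ we have $b\notin K(a,V,\alpha/4)$, that is, $|P(a-b)|\ge\frac\alpha4|a-b|$. By the link between cones and graphs, $A_0$ lies in a Lipschitz graph. From now on we may suppose $A_1\neq\emptyset$.

**Step 2: around each bad point, find a cylinder whose $A'$-mass is controlled.** The idea is that a bad point $a$ has a partner $b$ far away in the $V$ direction. Points of a thin cylinder around $a$ are seen from $a$ inside its cone, unless they sit so close to $a$ that they go off sideways; those are then seen from $b$ inside the cone of $b$. For example, let $n=1$, $d=2$, $V$ vertical, $a=(0,0)$, $b=(0,h)$. The point $z=(\alpha h/4,0)$ is not in $K(a,V,\alpha)$, but it is in $K(b,V,\alpha)$, as its horizontal distance $\alpha h/4$ from $b$ is less than $\alpha|z-b|$.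

For $a\in A_1$ put
$$h=h(a)=\sup\{|y-a|:\ y\in A'\cap K(a,V,\alpha/4)\}.$$
The set is nonempty and does not contain $y=a$, and $A'$ has diameter at most $2\rho$, so $h\in(0,2\rho]$. Choose $b\in A'\cap K(a,V,\alpha/4)$ with $|b-a|\ge\frac34h$. The claim is
$$A'\cap P^{-1}\big(B(Pa,\alpha h/4)\big)\subset K(a,V,\alpha,\tfrac32h)\cup K(b,V,\alpha,\tfrac32h).\tag{3}$$
Let $z$ belong to the left side, so $z\in A'$ and $|P(z-a)|\le\alpha h/4$.

Suppose first that $z\in K(a,V,\alpha)$. If even $z\in K(a,V,\alpha/4)$, then $|z-a|\le h$ by definition of $h$; this is where $z\in A'$ is used. If not, then $\frac\alpha4|z-a|\le|P(z-a)|\le\frac{\alpha h}4$, and again $|z-a|\le h$. In both cases $z\in K(a,V,\alpha,\frac32h)$.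

Suppose next that $z\notin K(a,V,\alpha)$. Then $\alpha|z-a|\le|P(z-a)|\le\alpha h/4$, so $|z-a|\le h/4$. Since $\frac34h\le|a-b|\le h$,
$$|z-b|\ge\tfrac34h-\tfrac14h=\tfrac h2,\qquad|z-b|\le\tfrac h4+h<\tfrac32h .$$
Since $b\in K(a,V,\alpha/4)$, we have $|P(a-b)|<\frac\alpha4|a-b|\le\frac{\alpha h}4$, hence
$$|P(z-b)|\le|P(z-a)|+|P(a-b)|<\tfrac{\alpha h}4+\tfrac{\alpha h}4=\tfrac{\alpha h}2\le\alpha|z-b| .$$
So $z\in K(b,V,\alpha,\frac32h)$, and (3) is proved.

Since $\frac32h\le3\rho<r_0$ and both $a,b\in A$, hypothesis (2) applies to both cones in (3) and gives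
$$\mu\big(A'\cap P^{-1}(B(Pa,\alpha h/4))\big)\le2\lambda\alpha^n\big(\tfrac32h\big)^n.\tag{4}$$
Note the exponents: the cylinder has base radius $\alpha h/4$, and the bound is a constant times $\lambda$ times the $n$-th power of that radius. This is where the factor $\alpha^n$ in (1) comes from.

**Step 3: pack the cylinders by packing their bases in $V^\perp$.** The bases live in the $n$-dimensional space $V^\perp$, where volume can be counted. Apply the $5r$-covering lemma to the balls $B(Pa,\alpha h(a)/20)$, $a\in A_1$, in $V^\perp\cong\mathbb R^n$. There are countably many $a_i\in A_1$, with $h_i=h(a_i)$, such that the balls $B(Pa_i,\alpha h_i/20)$ are disjoint and the balls $B(Pa_i,\alpha h_i/4)$ cover $P(A_1)$. The disjoint balls have centers in $B(Px_0,\rho)$ and radii at most $2\rho/20$, so they lie in $B(Px_0,\frac{11}{10}\rho)$. Comparing volumes,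
$$\sum_i\Big(\frac{\alpha h_i}{20}\Big)^n\le\Big(\frac{11}{10}\rho\Big)^n,\qquad\text{i.e.}\qquad\sum_i(\alpha h_i)^n\le(22\rho)^n .$$
Every point of $A_1$ lies in one of the sets $A'\cap P^{-1}(B(Pa_i,\alpha h_i/4))$, so by (4)
$$\mu(A_1)\le\sum_i2\lambda\big(\tfrac32\big)^n(\alpha h_i)^n\le2\lambda\big(\tfrac32\big)^n(22\rho)^n=2\cdot33^n\lambda\rho^n=C_n\lambda\rho^n.\qquad\square$$

The lemma assumes nothing about the masses of balls, neither from above nor from below.

## From small cones to countably many Lipschitz graphs

We prove that $\mathcal G$ is Borel and part 1 of Theorem 1. The strategy is to cut $\mathcal G$ into countably many pieces with uniform constants, remove from each piece as much as Lipschitz graphs can carry, and use Lemma 4 to see that the remainder has too small a density to exist.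

**Step 1: cut $\mathcal G$ into pieces with uniform constants.** Let $D$ be a countable dense subset of $G(d,d-n)$, with the distance $\|P_V-P_{V'}\|$. For $V\in D$, rational $\alpha\in(0,1)$, rational $\lambda>0$ and $k\in\mathbb N$, let $A_{V,\alpha,\lambda,k}$ be the set of $x\in\operatorname{supp}\mu\cap B(0,k)$ with
$$\mu(K(x,V,\alpha,r))\le\lambda(\alpha r)^n\ \text{ for all }0<r<1/k,\qquad\text{and}\qquad\Theta^{n,*}(\mu,x)>C_n\lambda .$$

**Step 2: the pieces are Borel.** The set of $(x,y)$ with $|P(y-x)|<\alpha|x-y|<\alpha r$ is open. So if $x_j\to x$, the indicator of $K(x,V,\alpha,r)$ is at most the lower limit of the indicators of $K(x_j,V,\alpha,r)$, and by Fatou's lemma $x\mapsto\mu(K(x,V,\alpha,r))$ is lower semicontinuous. For each $r$ the first condition therefore defines a closed set, and the intersection over all $r$ is closed. In the same way $x\mapsto\mu(U(x,r))$ is lower semicontinuous, hence so is $\sup_{0<r<1/j}\mu(U(x,r))/r^n$; letting $j\to\infty$ shows that $\Theta^{n,*}(\mu,\cdot)$ is Borel. For later use, $\Theta^n_*(\mu,\cdot)$ is Borel too: $r\mapsto\mu(U(x,r))/r^n$ is left-continuous,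 so its infimum over $0<r<1/j$ may be taken over rational $r$.

**Step 3: the pieces fill out exactly $\mathcal G$.** A point of $A_{V,\alpha,\lambda,k}$ lies in $\mathcal G$, because there the upper limit in (1) is at most $\lambda<c_n\Theta^{n,*}(\mu,x)$. Conversely, let $x\in\mathcal G$ with $V,\alpha$ as in (1), and let $L$ be the left side of (1). Then $L<\infty$, as $L$ is strictly less than the right side. Let $\beta<\alpha$ be rational and $V'\in D$ with $\|P_{V'}-P_V\|\le\alpha-\beta$. For every $y$,
$$\operatorname{dist}(y-x,V)\le\operatorname{dist}(y-x,V')+(\alpha-\beta)|y-x| ,$$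
so $K(x,V',\beta,r)\subset K(x,V,\alpha,r)$ and
$$\limsup_{r\to0}\frac{\mu(K(x,V',\beta,r))}{(\beta r)^n}\le\Big(\frac\alpha\beta\Big)^nL .$$
For $\beta$ close enough to $\alpha$ the right side is still less than $c_n\Theta^{n,*}(\mu,x)$. Choose a rational $\lambda>0$ strictly between the two, and then $k$ large. This gives $x\in A_{V',\beta,\lambda,k}$. So $\mathcal G$ is the countable union of the pieces, and it is Borel.

**Step 4: take out of one piece all that graphs can carry.** Fix a piece $A=A_{V,\alpha,\lambda,k}$. It is bounded, so $\mu(A)<\infty$. Let $m$ be the infimum of $\mu(A\setminus F)$ over countable unions $F$ of Lipschitz graphs. If $F_j$ is a minimizing sequence, $F=\bigcup_jF_j$ is again such a union and attains $m$. Put $N=A\setminus F$, a Borel set. If some Lipschitz graph $\Gamma$ had $\mu(N\cap\Gamma)>0$, then $F\cup\Gamma$ would do better than $F$. Hence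
$$\mu(N\cap\Gamma)=0\qquad\text{for every Lipschitz graph }\Gamma.\tag{5}$$

**Step 5: the remainder has small upper density, so it is null.** Let $x\in N$ and $0<\rho<1/(3k)$. Lemma 4, applied to the set $N\subset A$ with $r_0=1/k$ and $x_0=x$, splits $N\cap B(x,\rho)$ into a set $A_0$ in a Lipschitz graph, which is $\mu$-null by (5), and a set $A_1$ with $\mu(A_1)\le C_n\lambda\rho^n$. So
$$\mu(N\cap B(x,\rho))\le C_n\lambda\rho^n .$$
By the density theorem, $\mu(N\cap B(x,\rho))/\mu(B(x,\rho))\to1$ for $\mu$-a.e. $x\in N$, and therefore $\Theta^{n,*}(\mu,x)\le C_n\lambda$ for $\mu$-a.e. $x\in N$. But $\Theta^{n,*}(\mu,x)>C_n\lambda$ at every point of $A$. So $\mu(N)=0$ and $\mu|_A$ is carried by $F$. Taking the union over the countably many pieces proves part 1. $\square$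

The positive upper density was used only in the last comparison, and there a sequence of good radii, different from point to point, is all one needs.

## Finite lower density on a Lipschitz graph

Part 1 says nothing about absolute continuity: $\delta_0$ satisfies it. This is where $\Theta^n_*<\infty$ comes in. The simplest case is a measure on $\mathbb R$: if $\liminf_{r\to0}\mu([x-r,x+r])/r$ is finite at $\mu$-a.e. $x$, then $\mu$ is absolutely continuous with respect to length. One covers a null set by an open set $O$ of small length and chooses disjoint intervals inside $O$, each centered in the null set and of a radius that is good for its center. Their lengths sum to at most $|O|$, whatever radii the lower limit has prescribed. On a Lipschitz graph one projects and does the same.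

**Lemma 5.** Let $\mu$ be a Radon measure, $\Gamma$ a Lipschitz graph, $Z\subset\Gamma$ with $\mathcal H^n(Z)=0$, and $\Theta^n_*(\mu,x)<\infty$ for all $x\in Z$. Then $\mu(Z)=0$.

**Step 1: reduce to a bounded Borel set with a uniform bound.** Since $\mathcal H^n$ is Borel regular, there is a Borel set $\tilde Z\supset Z$ with $\mathcal H^n(\tilde Z)=0$. The sets
$$\tilde Z\cap\Gamma\cap\{\Theta^n_*(\mu,\cdot)<M\}\cap B(0,k),\qquad M,k\in\mathbb N,$$
are Borel and together cover $Z$, and it is enough to show that each is $\mu$-null. So we may assume that $Z$ is one of them.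

**Step 2: project the measure.** Let $P$ be the projection onto the space $V^\perp$ over which $\Gamma$ is a graph. Then $P|_\Gamma$ is a homeomorphism onto $V^\perp$ whose inverse is $L$-Lipschitz for some $L$. Let $\nu=P_*(\mu|_{\Gamma\cap B(0,k+1)})$, a finite Borel measure on $V^\perp\cong\mathbb R^n$. If $x\in Z$ and $y\in\Gamma$ with $|Py-Px|\le r$, then $|y-x|\le Lr$. Hence $\nu(B(Px,r))\le\mu(B(x,Lr))$. As $\Theta^n_*(\mu,x)<M$, there are arbitrarily small $r$ with
$$\nu(B(Px,r))\le ML^nr^n.\tag{6}$$

**Step 3: cover $P(Z)$ by good disjoint balls.** The set $P(Z)$ is Borel, because $P|_\Gamma$ is a homeomorphism, and Lebesgue null, because $P$ is $1$-Lipschitz. Given $\varepsilon>0$, take an open set $O\supset P(Z)$ in $V^\perp$ with $|O|<\varepsilon$. The closed balls $B(Px,r)\subset O$ with $x\in Z$ satisfying (6) are arbitrarily small around each point of $P(Z)$. By the Vitali theorem for $\nu$, disjoint balls $B_i$ of this kind, with radii $r_i$, cover $\nu$-almost all of $P(Z)$. So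
$$\nu(P(Z))\le\sum_i\nu(B_i)\le ML^n\sum_ir_i^n=ML^n\omega_n^{-1}\sum_i|B_i|\le ML^n\omega_n^{-1}\varepsilon .$$
Thus $\nu(P(Z))=0$. Since $Z\subset\Gamma\cap B(0,k+1)\cap P^{-1}(P(Z))$, we conclude $\mu(Z)\le\nu(P(Z))=0$. $\square$

**Proof of Theorem 1, part 2.** Let $S=\mathcal G\cap\{\Theta^n_*<\infty\}$, a Borel set. By part 1, $\mu|_S$ is carried by a union $E=\bigcup_i\Gamma_i$ of countably many Lipschitz graphs, which is an $n$-rectifiable set. If $\mathcal H^n(Z)=0$, then Lemma 5 applied to $Z\cap S\cap\Gamma_i$ for each $i$ gives $\mu(Z\cap S)=0$. So $\mu|_S\ll\mathcal H^n$, and $\mu|_S$ is $n$-rectifiable. $\square$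

This proves the affirmative answer to the question. Federer's theorem has not been used.

## Densities and tangent planes of rectifiable measures

We prove Theorem 2 and then part 3 of Theorem 1. Three implications are done or immediate. That (iv) implies (ii) is clear. That (ii) implies (iii) was noted after Theorem 1. That (iii) implies (i) is part 2 of Theorem 1, since under (iii) the set $\mathcal G\cap\{\Theta^n_*<\infty\}$ has full measure. There remains (i)⇒(iv).

**Step 1: write $\mu$ as a density on a countable union of compact sets.** Let $\mu$ be $n$-rectifiable with set $E$ and maps $f_i$, and put $E'=\bigcup_if_i(\mathbb R^n)$. It is a countable union of compact sets $f_i(B(0,j))$ of finite $\mathcal H^n$ measure. Since $\mathcal H^n(E\setminus E')=0$ and $\mu\ll\mathcal H^n$, the measure $\mu$ is carried by $E'$. By Radon–Nikodym, $\mu=f\,\mathcal H^n|_{E'}$ with $f\ge0$ Borel.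

**Step 2: restrict to where the density is bounded above and below.** Let $E_k=\{x\in E'\cap B(0,k):1/k\le f(x)\le k\}$ and $\sigma_k=\mathcal H^n|_{E_k}$. As $0<f<\infty$ holds $\mu$-a.e., the union of the $E_k$ has full $\mu$-measure. Moreover $\mathcal H^n(E_k)\le k\,\mu(B(0,k))<\infty$, so $\sigma_k$ is a finite $n$-rectifiable Radon measure. Fix $k$. We collect what holds at $\mu$-a.e. $x\in E_k$; since $\mu|_{E_k}\ll\sigma_k$, statements valid $\sigma_k$-a.e. are included.

- (a) $\mu(B(x,r)\setminus E_k)=o(\mu(B(x,r)))$, by the density theorem.
- (b) $\sigma_k(B(x,r))/r^n\to\kappa_n\in(0,\infty)$, by [M, Thm 16.2], because $E_k$ is $n$-rectifiable with finite $\mathcal H^n$ measure.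
- (c) $\mu(E_k\cap B(x,r))/\sigma_k(B(x,r))\to f(x)$, by the differentiation theorem, because $\mu|_{E_k}=f\sigma_k$.
- (d) There is a unique approximate tangent plane $W$ to $\sigma_k$ at $x$, by Federer's theorem, applicable to $\sigma_k$ because of (b).

**Step 3: transfer density and tangent plane to $\mu$.** Let $x$ be such a point. By (a)–(c), $\Theta^n(\mu,x)=\kappa_nf(x)\in(0,\infty)$. In particular $\mu(B(x,r))=O(r^n)$, so by (a) and $f\le k$ on $E_k$,
$$\mu(K(x,W^\perp,\alpha,r))\le k\,\sigma_k(K(x,W^\perp,\alpha,r))+\mu(B(x,r)\setminus E_k)=o(r^n)$$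
for every $\alpha\in(0,1)$. So $W$ is an approximate tangent plane to $\mu$ at $x$.

**Step 4: uniqueness.** Let $W'$ be another approximate tangent plane to $\mu$ at $x$. Since $f\ge1/k$ on $E_k$, we have $\sigma_k\le k\mu$, so the cones around $W'^\perp$ have $\sigma_k$-measure $o(r^n)$. Also $\Theta^n(\sigma_k,x)=\kappa_n>0$. Hence $W'$ is an approximate tangent plane to $\sigma_k$ at $x$, and $W'=W$ by (d). This proves (iv), and with it Theorem 2. $\square$

**Proof of Theorem 1, part 3.** Where $\Theta^n_*(\mu,x)=\infty$, the limit exists and is $\infty$. Let $S=\mathcal G\cap\{\Theta^n_*<\infty\}$. By part 2, $\mu|_S$ is $n$-rectifiable, so by (i)⇒(iv) the limit $\Theta^n(\mu|_S,x)\in(0,\infty)$ exists for $\mu$-a.e. $x\in S$. By the density theorem $\mu(S\cap B(x,r))/\mu(B(x,r))\to1$ for $\mu$-a.e. $x\in S$, so $\Theta^n(\mu,x)$ exists there and has the same value. $\square$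

So the oscillation found at the origin of the block measure can occur only on a $\mu$-null subset of $\mathcal G$.

## Singular measures on a plane and the four-corner Cantor set

**Proof of Proposition 3(a).** Let $W\in G(d,n)$ and let $\mu\ne0$ be a Radon measure carried by $W$ and singular to $\mathcal H^n|_W$, for instance $\delta_0$. For $x,y\in W$ we have $\operatorname{dist}(y,W^\perp+x)=|P_W(y-x)|=|y-x|$, so $K(x,W^\perp,\alpha)\cap W=\emptyset$ for all $\alpha\in(0,1)$, and all the cones in question are $\mu$-null. The upper density is positive, in fact infinite. To see this, take a Borel set $Q\subset W$ with $\mathcal H^n(Q)=0$ that carries $\mu$, and apply the density theorem to $\tau=\mu+\mathcal H^n|_W$ and the set $Q$: for $\mu$-a.e. $x$,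
$$\frac{\mu(B(x,r))}{\mu(B(x,r))+\mathcal H^n(W\cap B(x,r))}\longrightarrow1 .$$
Since $\mathcal H^n(W\cap B(x,r))$ is a positive constant times $r^n$ for $x\in W$, this forces $\mu(B(x,r))/r^n\to\infty$. So $W$ is an approximate tangent plane $\mu$-a.e., yet $\mu\not\ll\mathcal H^n$. Of (ii) only the condition $\Theta^n_*<\infty$ fails, and $\mu$ is not $n$-rectifiable. $\square$

**Proof of Proposition 3(b).**

**Step 1: a planar Cantor measure with a uniform projection.** Let
$$\mathcal C=\Big\{\Big(3\sum_{j\ge1}4^{-j}a_j,\ 3\sum_{j\ge1}4^{-j}b_j\Big):a_j,b_j\in\{0,1\}\Big\}\subset\mathbb R^2$$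
be the four-corner Cantor set, and $\mu_{\mathcal C}$ the image of the uniform product measure on the digits. Fixing the first $k$ digit pairs singles out a generation-$k$ square of side $3\sum_{j>k}4^{-j}=4^{-k}$ and $\mu_{\mathcal C}$-measure $4^{-k}$. For $\ell(x,y)=x+2y$ we get, on $\mathcal C$,
$$\ell=3\sum_j4^{-j}(a_j+2b_j),$$
and the digits $a_j+2b_j$ are independent and uniform on $\{0,1,2,3\}$. These are the base-$4$ digits of a uniform number in $[0,1]$, so $\ell_*\mu_{\mathcal C}$ is uniform on $[0,3]$, with density $1/3$. With the unit vector $e=(1,2)/\sqrt5$, the image of $\mu_{\mathcal C}$ under $\langle\cdot,e\rangle=\ell/\sqrt5$ has density at most $\sqrt5/3$.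

**Step 2: the measure in $\mathbb R^d$ and the upper bounds.** On $\mathbb R^2\times\mathbb R^{n-1}\times\mathbb R^{d-n-1}=\mathbb R^d$ let
$$\mu=\mu_{\mathcal C}\times\mathcal L^{n-1}|_{[0,1]^{n-1}}\times\delta_0 ,$$
and let $V^\perp$ be the $n$-plane spanned by $e$ and the coordinate directions of $\mathbb R^{n-1}$. In these orthonormal directions $P_{V^\perp*}\mu$ is the product of the law of $\langle\cdot,e\rangle$ and $\mathcal L^{n-1}|_{[0,1]^{n-1}}$, so it has density at most $\sqrt5/3$. A point $y\in K(x,V,\alpha,r)$ satisfies $|P_{V^\perp}(y-x)|<\alpha|x-y|<\alpha r$. Therefore, with $C=\frac{\sqrt5}3\omega_n$, for all $x,\alpha,r$,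
$$\mu(K(x,V,\alpha,r))\le C(\alpha r)^n,\qquad\mu(B(x,r))\le Cr^n.\tag{7}$$

**Step 3: the lower bound.** Let $x'\in\mathcal C$, $0<s<1$, and let $k$ be minimal with $\sqrt2\,4^{-k}\le s$. Since $s<\sqrt2$, we have $k\ge1$, and by minimality $4^{-k}>s/(4\sqrt2)$. The generation-$k$ square containing $x'$ has diameter $\sqrt2\,4^{-k}$, so it lies in $B(x',s)$ and
$$\mu_{\mathcal C}(B(x',s))\ge4^{-k}\ge\frac s{4\sqrt2} .$$
For $n=1$ this is the lower bound, with $c=1/(4\sqrt2)$. For $n\ge2$ let $x=(x',x'',0)\in\operatorname{supp}\mu$ and $0<r<1$. The ball $B(x,r)$ contains $B(x',r/\sqrt2)\times B(x'',r/\sqrt2)\times\{0\}$. The second factor contains the cube of center $x''$ and half-side $t=r/\sqrt{2(n-1)}\le1$. For each coordinate $x''_i\in[0,1]$ the interval $[x''_i-t,x''_i+t]$ meets $[0,1]$ in length at least $t$. So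
$$\mu(B(x,r))\ge\frac r8\,t^{n-1}=cr^n,\qquad c=\tfrac18(2(n-1))^{-(n-1)/2}.$$

**Step 4: $\mu$ charges no Lipschitz graph.** Suppose $\mu(\Gamma)>0$ for a Lipschitz graph $\Gamma$. By (7), a set of diameter $\delta>0$ has $\mu$-measure at most $C\delta^n$, because it lies in a closed ball of radius $\delta$, and points are $\mu$-null. Covering by small sets gives $\mu\le C'\mathcal H^n$ for a constant $C'$. Hence $\mathcal H^n(\Gamma\cap\operatorname{supp}\mu)>0$. Let $\gamma:\mathbb R^n\to\Gamma$ be a bi-Lipschitz parametrization, for instance $v\mapsto v+g(v)$, and $T=\gamma^{-1}(\operatorname{supp}\mu)$, a closed set. Since $\gamma$ is Lipschitz and $\gamma(T)$ has positive $\mathcal H^n$ measure, $|T|>0$.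

Here $\operatorname{supp}\mu=\mathcal C\times[0,1]^{n-1}\times\{0\}$. The coordinates $\gamma_1,\gamma_2$ map $T$ into the set $\{3\sum_j4^{-j}a_j:a_j\in\{0,1\}\}$, which is Lebesgue null, because it is covered by $2^k$ intervals of length $4^{-k}$ for each $k$. The coordinates $\gamma_i$ with $i\ge n+2$ map $T$ into $\{0\}$. For all these $i$ the set $\gamma_i(T)$ is null, so the coarea formula gives
$$\int_T|\nabla\gamma_i|=\int_{\gamma_i(T)}\mathcal H^{n-1}\big(T\cap\gamma_i^{-1}(t)\big)\,dt=0 ,$$
and $\nabla\gamma_i=0$ a.e. on $T$. Only the $n-1$ coordinates $\gamma_3,\dots,\gamma_{n+1}$ remain, so $D\gamma$ has rank at most $n-1$ a.e. on $T$. But $\gamma$ is bi-Lipschitz, so $D\gamma$ is injective, of rank $n$, wherever it exists, and it exists a.e. As $|T|>0$, this is a contradiction.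

**Step 5: consequences for (1).** On $\operatorname{supp}\mu$ we have $\Theta^{n,*}(\mu,x)\ge c>0$, and no nonzero part of $\mu$ is carried by countably many Lipschitz graphs. Suppose $c_n$ in (1) were replaced by a constant $c'>\sqrt5\,\omega_n/(3c)$. By (7) the left side of (1) is at most $\frac{\sqrt5}3\omega_n<c'c\le c'\Theta^{n,*}(\mu,x)$, so the modified condition would hold at every point of $\operatorname{supp}\mu$. Suppose instead that $(\alpha r)^n$ were replaced by $\alpha^pr^n$ with $p<n$, with any positive constant in place of $c_n$. By (7) the left side is at most $\frac{\sqrt5}3\omega_n\alpha^{n-p}$. Once $\alpha$ is small this is below the prescribed positive multiple of $c$, hence below that multiple of $\Theta^{n,*}(\mu,x)$, and again the modified condition would hold everywhere on $\operatorname{supp}\mu$. In both cases the conclusion of part 1 of Theorem 1 fails for $\mu$. $\square$
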